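# Singular Yamabe scales whose zero locus is not umbilic

## 1. An explicit scale on the torus

On the three-torus with coordinates $(r,x,y)$, each of period $2\pi$, consider
$$g=dr^2+(\sqrt5+2\cos r)\,dx^2+4\sin r\,dx\,dy+(\sqrt5-2\cos r)\,dy^2,\qquad \sigma=\sin r .$$
The determinant of the $(x,y)$ block is $5-4\cos^2r-4\sin^2r=1$, so $g$ is a Riemannian metric. We will see that the metric $\sigma^{-2}g$ has constant scalar curvature $-6$ wherever $\sin r\ne0$, and that the two tori $r=0$ and $r=\pi$, along which $\sigma^{-2}g$ blows up, are umbilic at no point. This is the easy case of a question posed by Gover and Waldron in "Singular Yamabe and Obata Problems", arXiv:1912.13114 (2019). We first fix the vocabulary of the question.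

Throughout, $M$ is a smooth closed connected manifold of dimension $d\ge3$ and $\boldsymbol c$ is a conformal class of Riemannian metrics on $M$.

**Definition (density of weight 1).** A section $\boldsymbol\sigma$ of $\mathcal E[1]$ is a rule that assigns to each $g\in\boldsymbol c$ a smooth function $\sigma$, such that if $g$ is replaced by $\Omega^2g$ then $\sigma$ is replaced by $\Omega\sigma$. Thus the zero locus $\mathcal Z(\boldsymbol\sigma)$ and the metric $\sigma^{-2}g$ off it depend only on $\boldsymbol\sigma$; the latter is written $\boldsymbol\sigma^{-2}\boldsymbol g$.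

**Definition ($S$-curvature).** Let $J=\frac{\mathrm{Sc}^g}{2(d-1)}$ and $\Delta=\nabla^a\nabla_a$. The scale tractor of $\boldsymbol\sigma$ is $I=(\sigma,\nabla\sigma,-\frac1d(\Delta\sigma+J\sigma))$, and
$$S=I^2=|\nabla\sigma|_g^2-\tfrac2d\,\sigma(\Delta\sigma+J\sigma). \tag{1}$$
Only formula (1) will be used. Where $\sigma\neq0$,
$$S=-\frac{\mathrm{Sc}(\boldsymbol\sigma^{-2}\boldsymbol g)}{d(d-1)}. \tag{2}$$
To check (2), put $\omega=-\log|\sigma|$ in the classical formula $\mathrm{Sc}(e^{2\omega}g)=e^{-2\omega}\big(\mathrm{Sc}-2(d-1)\Delta\omega-(d-1)(d-2)|\nabla\omega|^2\big)$. Since $\nabla\omega=-\nabla\sigma/\sigma$ and $\Delta\omega=-\Delta\sigma/\sigma+|\nabla\sigma|^2/\sigma^2$, we get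
$$\mathrm{Sc}(\sigma^{-2}g)=\sigma^2\mathrm{Sc}+2(d-1)\sigma\Delta\sigma-d(d-1)|\nabla\sigma|^2,$$
and dividing by $-d(d-1)$ gives (1). In particular $S$ does not depend on the choice of $g\in\boldsymbol c$ off the zero locus; at a zero, $S=|\nabla\sigma|_g^2$, and $\nabla(\Omega\sigma)=\Omega\nabla\sigma$ there, so $S$ is invariant there too.

**Definition (singular Yamabe scale).** A smooth $\boldsymbol\sigma$ with $S=1$ on all of $M$. Off its zero locus, $\boldsymbol\sigma^{-2}\boldsymbol g$ has scalar curvature $-d(d-1)$.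

If such a $\boldsymbol\sigma$ changes sign, then $\Sigma=\mathcal Z(\boldsymbol\sigma)$ is nonempty because $M$ is connected. Since $|\nabla\sigma|=1$ on $\Sigma$, it is a smooth embedded hypersurface that separates $\{\sigma>0\}$ from $\{\sigma<0\}$.

**Definition (umbilic).** With unit normal $n$, let $\mathrm{II}(X,Y)=g(\nabla_Xn,Y)$. A point of $\Sigma$ is umbilic if the trace-free part of $\mathrm{II}$ vanishes there, and $\Sigma$ is totally umbilic if all its points are umbilic. Under $g\mapsto\Omega^2g$ one has $\mathrm{II}\mapsto\Omega(\mathrm{II}+n(\log\Omega)\,g|_\Sigma)$, so the trace-free part is only rescaled and the notion is conformally invariant.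

**Question.** Is there a closed $(M,\boldsymbol c)$ with a sign-changing singular Yamabe scale whose zero locus is not totally umbilic?

The simplest scale has an umbilic zero locus. On the round unit sphere $S^d\subset\mathbb R^{d+1}$ let $\sigma$ be a linear coordinate. Then $J=\frac d2$, $\Delta\sigma=-d\sigma$, $|\nabla\sigma|^2=1-\sigma^2$, and $S=1-\sigma^2-\frac2d\sigma(-d+\frac d2)\sigma=1$. The zero locus is an equator, which is totally geodesic. The answer to the question is nevertheless yes, in every dimension $d\ge3$.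

### Slabs with flat slices

Let $g=dr^2+\gamma_{ij}(r)\,dx^idx^j$, where $\gamma$ does not depend on $x$. The slices $r=\text{const}$ are flat, with second fundamental form $\frac12\gamma'$ and shape operator $A=\frac12\gamma^{-1}\gamma'$; put $H=\operatorname{tr}A$. The Gauss equation reads $\mathrm{Sc}-2\,\mathrm{Ric}(\partial_r,\partial_r)=-H^2+\operatorname{tr}A^2$. The Riccati equation $A'+A^2+R(\cdot,\partial_r)\partial_r=0$ has trace $\mathrm{Ric}(\partial_r,\partial_r)=-H'-\operatorname{tr}A^2$. Hence
$$\mathrm{Sc}(g)=-2H'-H^2-\operatorname{tr}A^2. \tag{3}$$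
As a check, $dr^2+e^{2r}|dx|^2$ has $A=I$ and $\mathrm{Sc}=-(d-1)^2-(d-1)=-d(d-1)$, as hyperbolic space should.

Suppose $H=0$ and $\operatorname{tr}A^2=Q$ is constant, and take $\sigma=\sin r$. Then $J=-\frac{Q}{2(d-1)}$, $\Delta\sigma=\sigma''+H\sigma'=-\sin r$, and
$$S=\cos^2r+\tfrac2d\Big(1+\tfrac{Q}{2(d-1)}\Big)\sin^2r . \tag{4}$$
This equals $1$ exactly when $Q=(d-1)(d-2)$. Then $\frac12\gamma'$ is trace-free with squared norm $\operatorname{tr}A^2=Q>0$, so no slice has an umbilic point. On the torus we therefore need a $2\pi$-periodic loop $\gamma(r)$ of positive definite matrices with constant determinant and $\operatorname{tr}A^2=(d-1)(d-2)$.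

The first try is a diagonal $\gamma$. For $d=3$ let $\gamma=\mathrm{diag}(e^{2a_1},e^{2a_2})$ with $a_1+a_2$ constant. Then $A=\mathrm{diag}(a_1',-a_1')$ and the condition is $2(a_1')^2=2$, so $a_1=\pm r+\text{const}$, which is not periodic. The diagonal loop cannot close up. The remedy is to keep the eigenvalues of $\gamma$ fixed and turn its eigenvectors.

**Theorem 1.** Let $d\ge 3$, $M=T^d=\mathbb R/2\pi\mathbb Z\times(\mathbb R/2\pi\mathbb Z)^{d-1}$ with coordinates $(r,x^1,\dots,x^{d-1})$. Put $s=\sqrt{2(d-1)(d-2)}$, $C=\sqrt{1+s^2}$,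
$$\gamma(r)=\big(C\,I_2+s\,E(r)\big)\oplus I_{d-3},\qquad E(r)=\begin{pmatrix}\cos r&\sin r\\ \sin r&-\cos r\end{pmatrix},$$
$$g=dr^2+\gamma_{ij}(r)\,dx^idx^j,\qquad \sigma=\sin r .$$
Then $g$ is a Riemannian metric, and the density $\boldsymbol\sigma\in\Gamma(\mathcal E[1])$ represented by $\sigma$ in the scale $g$ changes sign and has $S=1$ on all of $M$. Its zero locus $\Sigma=\{r=0\}\cup\{r=\pi\}$ is umbilic at no point.

The matrix $E(r)$ has eigenvalues $\pm1$, with $(\cos\frac r2,\sin\frac r2)$ an eigenvector for $+1$. So the axes of $\gamma_2=CI_2+sE$ turn by a half-turn as $r$ runs over a period, and the loop closes.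

**Proof.** The eigenvalues of $\gamma_2$ are $C\pm s>0$, and $\det\gamma_2=C^2-s^2=1$. So $g$ is Riemannian and $H=\frac12(\log\det\gamma)'=0$. Put
$$F=E'=\begin{pmatrix}-\sin r&\cos r\\ \cos r&\sin r\end{pmatrix},\qquad W=\begin{pmatrix}0&1\\-1&0\end{pmatrix}.$$
Multiplying out, $E^2=F^2=I$ and $EF=W$; transposing, $FE=W^T=-W$. Also $W^2=-I$, and $FW+WF=FEF+EFF=-E+E=0$. Since $(CI+sE)(CI-sE)=(C^2-s^2)I=I$, we have $\gamma_2^{-1}=CI-sE$, and therefore
$$\gamma_2^{-1}\gamma_2'=s(CI-sE)F=s(CF-sW),\qquad (\gamma_2^{-1}\gamma_2')^2=s^2\big(C^2F^2-sC(FW+WF)+s^2W^2\big)=s^2I. \tag{5}$$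
Thus $Q:=\operatorname{tr}A^2=\frac14\cdot2s^2=(d-1)(d-2)$, and (4) gives $S=1$. The function $\sin r$ changes sign and vanishes exactly at $r=0,\pi$. There the second fundamental form $\frac12\gamma'$ is trace-free with squared norm $Q>0$ at every point. $\blacksquare$

This answers the question. (For $d=3$ we have $s=2$, $C=\sqrt5$, and this is the metric at the start.) The manifold here was a torus, and the scale was explicit everywhere. What changes if $M$ is prescribed?

## 2. Prescribed manifolds: reduction to one side of $\Sigma$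

**Theorem 2.** Let $M$ be a closed connected smooth manifold of dimension $d\ge 3$. Let $\Sigma\subset M$ be a nonempty closed embedded hypersurface, all of whose components are diffeomorphic to $T^{d-1}$. Suppose $M\setminus\Sigma=M_+\sqcup M_-$ with $M_\pm$ open and each component of $\Sigma$ having $M_+$ on one side and $M_-$ on the other. Then there are a conformal class $\boldsymbol c$ on $M$ and a smooth $\boldsymbol\sigma\in\Gamma(\mathcal E[1])$ with $S=1$, $\boldsymbol\sigma>0$ on $M_+$, $\boldsymbol\sigma<0$ on $M_-$, $\mathcal Z(\boldsymbol\sigma)=\Sigma$, and $\Sigma$ umbilic at no point.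

**Corollary 3.** Every closed connected $M^d$, $d\ge3$, admits a conformal class with a sign-changing singular Yamabe scale whose zero locus is connected and nowhere umbilic.

**Proof of Corollary 3 from Theorem 2.** The torus $T^m$ embeds in $\mathbb R^{m+1}$: this is clear for $m=1$, and inductively $T^m=S^1\times T^{m-1}\subset S^1\times\mathbb R^m\cong(\mathbb R^2\setminus0)\times\mathbb R^{m-1}\subset\mathbb R^{m+1}$. So $T^{d-1}$ embeds in a coordinate chart $V\cong\mathbb R^d$ of $M$; call the image $\Sigma$. By the Jordan–Brouwer theorem $V\setminus\Sigma$ has a bounded component $D$ and an unbounded one $U$, and $\Sigma$ has $D$ on one side and $U$ on the other. Let $B\subset V$ be a closed ball with $\Sigma\cup D$ in its interior. A path in $M$ from a point outside $B$ to a point of $B$ first meets $B$ at a point of $\partial B\subset U$ and has not met $\Sigma$ before. Hence $M\setminus(\Sigma\cup D)$ is connected. Take $M_+=D$ and $M_-=M\setminus(\Sigma\cup D)$. $\square$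

### The model and the one-sided problem

Let $\gamma(r),s,C,Q,E,F,W$ be as in Section 1 and $T=T^{d-1}$. The **model** is
$$g_*=\frac{dr^2+\gamma(r)}{\sin^2r}=dt^2+\cosh^2t\;\gamma(r(t))\ \text{ on }(0,\pi)\times T,\qquad t=\log\tan\tfrac r2 . \tag{6}$$
Here $dt=dr/\sin r$ and $\sin r=\operatorname{sech}t$, so $\frac{dr}{dt}=\operatorname{sech}t$. By Theorem 1 and (2), $\mathrm{Sc}(g_*)=-d(d-1)$.

In the setting of Theorem 2, $\Sigma$ is two-sided, so it has a tubular neighborhood $(-4,4)\times\Sigma$ with coordinate $r$, where $r>0$ in $M_+$. Identify each component of $\Sigma$ with $T$. All constructions in the collar are done on each of its finitely many components.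

**Proposition 4.** There is a smooth metric $G_+$ on $M_+$ with $\mathrm{Sc}(G_+)\equiv-d(d-1)$ and $G_+=g_*$ for $0<r\le1$.

**Proof of Theorem 2 from Proposition 4.** *The side $M_-$.* With $\tilde r=-r$, the metric wanted near $\Sigma$ is $(d\tilde r^2+\gamma(-\tilde r))/\sin^2\tilde r$. Since cosine is even and sine is odd, $\gamma(-\tilde r)=\Pi\gamma(\tilde r)\Pi$ with $\Pi=\mathrm{diag}(1,-1,1,\dots,1)$. So this is $g_*$ after $x^2\mapsto-x^2$. Proposition 4, applied to $M_-$ with collar coordinate $\tilde r$ and with the identifications with $T$ changed by $x^2\mapsto-x^2$, gives $G_-$ on $M_-$ with $\mathrm{Sc}(G_-)\equiv-d(d-1)$ and $G_-=(dr^2+\gamma(r))/\sin^2r$ for $-1\le r<0$.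

*Joining the sides.* Choose $\sigma\in C^\infty(M)$ with $\sigma=\sin r$ for $|r|\le1$, $\sigma>0$ on $M_+$ and $\sigma<0$ on $M_-$. Put $g=\sigma^2G_\pm$ on $M_\pm$. For $0<|r|\le1$ this is $dr^2+\gamma(r)$, so $g$ extends to a smooth metric on $M$. Let $\boldsymbol c=[g]$ and let $\boldsymbol\sigma$ be represented by $\sigma$ in the scale $g$. Off $\Sigma$, (2) gives $S=-\mathrm{Sc}(G_\pm)/(d(d-1))=1$, and $S=1$ on $\Sigma$ by continuity. The zero locus is $\Sigma$, and along it $\mathrm{II}=\frac12\gamma'(0)$ is trace-free with squared norm $(d-1)(d-2)>0$. $\blacksquare$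

### Why a conformal change alone does not solve the one-sided problem

Write $R(g)=\mathrm{Sc}(g)$, $c_d=\frac{4(d-1)}{d-2}$, $q=\frac{d+2}{d-2}$, and recall
$$R(w^{4/(d-2)}g)=w^{-q}\big(-c_d\Delta_gw+R(g)w\big). \tag{7}$$
For $0<a<4$ let $X_a=M_+\setminus\{0<r<a\}$, a compact manifold with boundary $\{r=a\}$. Each component of $M_+$ has points of $\Sigma$ in its closure, since otherwise it would be open and closed in $M$. So each component of $X_a$ has nonempty boundary.

A sensible first approach is to extend $g_*$ from $\{r\le2\}$ to some metric $k$ on $M_+$ and to solve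
$$-c_d\Delta_ku+R(k)u+d(d-1)u^q=0\ \text{ on }X_{1/2},\qquad u=1\ \text{ on }\partial X_{1/2}. \tag{8}$$
Then $u^{4/(d-2)}k$ has the right scalar curvature and agrees with $g_*$ along $\{r=\frac12\}$ itself. The trouble is the normal derivative. Suppose $\kappa:=R(k)+d(d-1)\ge0$ and $\kappa\not\equiv0$ on a component of $X_{1/2}$, and let $u>0$ solve (8). Put $v=1-u$. Since $u^q-u$ has the sign of $u-1$, we can write $u^q-u=m\,(u-1)$ with $m>0$ smooth, and (8) becomes
$$-c_d\Delta_kv+d(d-1)m\,v=\kappa u\ge0,\qquad v|_{\partial X_{1/2}}=0 .$$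
The maximum principle gives $v\ge0$. As $v\equiv0$ would force $\kappa\equiv0$, the strong maximum principle gives $v>0$ inside that component, and the Hopf lemma gives $\partial_\nu u=-\partial_\nu v>0$ on its boundary, with $\nu$ the outward normal. So the metric glued to $g_*$ along $r=\frac12$ has a kink.

The kink is small if $R(k)$ is close to $-d(d-1)$, and a small error could be repaired by a non-conformal change of metric supported in a slab. This is the plan:

1. extend $g_*$ over $M_+$ with $R\ge-d(d-1)$ (Section 3);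
2. lower the scalar curvature to within $\epsilon$ of $-d(d-1)$ without touching the set where equality already holds (Section 4);
3. solve (8), so that $u$ is close to $1$, and repair the error in the slab $1<r<\frac32$ (Section 6). The repair is possible because the linearized scalar curvature operator of the model has no cokernel (Section 5).

## 3. Filling in $M_+$ with $R\ge-d(d-1)$

Section 4 can only lower scalar curvature, so we need an extension whose scalar curvature is nowhere below $-d(d-1)$. We stop the rotation of $\gamma$, then stop the expansion at a large size $\lambda$; the rest of $M_+$ is scaled up by $\lambda$, which makes its curvature negligible.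

**Lemma 5.** There is a metric $k$ on $M_+$ with $k=g_*$ for $0<r\le2$ and $R(k)\ge-d(d-1)$.

**Proof.** *The profile functions.* Let $t_2=\log\tan1$, the value of $t$ at $r=2$; since $\tan1>1$, $t_2>0$. Let $\Lambda\ge t_2+1$. Choose nonincreasing smooth cutoffs $\chi_0,\chi_\Lambda:\mathbb R\to[0,1]$ with $\chi_0=1$ for $t\le t_2$ and $0$ for $t\ge t_2+1$, and $\chi_\Lambda=1$ for $t\le\Lambda$ and $0$ for $t\ge\Lambda+1$. Let

- $r_*(t)$ be the function with $r_*'=\chi_0\operatorname{sech}t$ and $r_*(t)=r(t)$ for $t\le t_2$;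
- $\mu=\chi_\Lambda\tanh t$, and $\omega>0$ the function with $\omega'/\omega=\mu$ and $\omega=\cosh t$ for $t\le\Lambda$.

Put $k=dt^2+\omega^2\gamma(r_*(t))$ for $t\le\Lambda+2$. For $t\le t_2$ it is $g_*$. For $t\ge\Lambda+1$ it is $dt^2+\lambda^2\gamma_\infty$, where $\lambda\ge\cosh\Lambda$ is constant (as $\mu\ge0$ for $t\ge0$) and $\gamma_\infty=\gamma(r_*(t_2+1))$ is a flat metric that does not depend on $\Lambda$.

*The curvature in the collar.* The shape operator is $\mu I+\frac12r_*'\gamma^{-1}\gamma'(r_*)$, whose second term is trace-free with square of trace $Q(r_*')^2$. So $H=(d-1)\mu$, $\operatorname{tr}A^2=(d-1)\mu^2+Q(r_*')^2$, and (3) gives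
$$R(k)+d(d-1)=d(d-1)(1-\mu^2)-2(d-1)\mu'-Q(r_*')^2 .$$
For $t\le t_2$ this is $(d-1)\operatorname{sech}^2t\,[d-2-(d-2)]=0$. For $t>t_2>0$ we have $0\le\mu\le\tanh t$, $\mu'=\chi_\Lambda'\tanh t+\chi_\Lambda\operatorname{sech}^2t\le\operatorname{sech}^2t$ and $(r_*')^2\le\operatorname{sech}^2t$. So the right side is at least $(d-1)\operatorname{sech}^2t\,[d-2-(d-2)]=0$. (The sign of $\tanh t$ is where $t_2>0$ enters.)

*The rest of $M_+$.* Fix once and for all a metric $k'$ on the compact manifold $X_3$ that equals $dr^2+\gamma_\infty$ near $\partial X_3$. Choose $\Lambda$ so large that $\lambda^{-2}R(k')\ge-d(d-1)$ on $X_3$, and put $k=\lambda^2k'$ there. Now identify $\{0<r\le3\}$ with $(-\infty,\Lambda+2]\times\Sigma$ by an increasing diffeomorphism $t=t(r)$ with $t=\log\tan\frac r2$ for $r\le2$ and $t=\Lambda+2+\lambda(r-3)$ for $r$ near $3$. Near $r=3$ from below, $k=dt^2+\lambda^2\gamma_\infty=\lambda^2(dr^2+\gamma_\infty)$, so the two definitions match smoothly. $\square$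

## 4. Lowering scalar curvature by fast oscillation

The step needed is: subtract a given $a^2\ge0$ from the scalar curvature, up to a small uniform error, without moving the metric off $\operatorname{supp}a$. The idea is seen in (3). The term $-\operatorname{tr}A^2$ is quadratic in first derivatives of the slice metrics. An oscillation of frequency $\nu$ and amplitude $1/\nu$ changes the metric by $O(1/\nu)$ but changes $\operatorname{tr}A^2$ by a quantity of order one with positive mean. Keeping the volume form of the slices fixed keeps $H$ fixed, so the second derivatives, contained in $H'$, do not see the oscillation. What is left oscillates with mean zero, and a conformal factor $1+O(\nu^{-2})$ removes it.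

**Lemma 6.** Let $(X,g)$ be a Riemannian $d$-manifold, $d\ge3$, $V$ a coordinate chart $(r,y^1,\dots,y^{d-1})$, $a\in C_c^\infty(V)$, $\epsilon>0$. There is a metric $g'$ with $g'=g$ off $\operatorname{supp}a$ and $|R(g')-R(g)+a^2|\le\epsilon$.

**Proof.** **Step 1: a formula for $R(g)$ in the chart.** Write $g=N^2dr^2+\gamma_{ij}(dy^i+\beta^idr)(dy^j+\beta^jdr)$, with $\gamma_{ij}=g_{ij}$, $\gamma_{ij}\beta^j=g_{ri}$, $N^2=g_{rr}-\gamma_{ij}\beta^i\beta^j>0$. The unit normal of the slices $r=\text{const}$ is $n=N^{-1}(\partial_r-\beta)$, with dual form $n^\flat=N\,dr$, and the shape operator is $A=\frac12N^{-1}\gamma^{-1}(\partial_r-\mathcal L_\beta)\gamma$. Let $H=\operatorname{tr}A$. We claim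
$$R(g)=R(\gamma)-2n(H)-H^2-\operatorname{tr}A^2-2N^{-1}\Delta_\gamma N. \tag{9}$$
Put $\mathbf a=\nabla_nn$. As $|n|=1$, $\mathbf a^\flat=\mathcal L_nn^\flat=\iota_n\,dn^\flat=\iota_n(d\log N\wedge n^\flat)=n(\log N)n^\flat-d\log N$, so $\mathbf a=-\nabla^\gamma\log N$. Commuting derivatives,
$$\mathrm{Ric}(n,n)=n^b\nabla_a\nabla_bn^a-n^b\nabla_b\nabla_an^a=\operatorname{div}\mathbf a-(\nabla_an^b)(\nabla_bn^a)-n(H).$$
Since $\nabla_an^b=A_a{}^b+n_a\mathbf a^b$ with $A$ and $\mathbf a$ tangent to the slices, the middle product is $\operatorname{tr}A^2$. Also $\operatorname{div}\mathbf a=\operatorname{div}_\gamma\mathbf a+g(\nabla_n\mathbf a,n)=\operatorname{div}_\gamma\mathbf a-|\mathbf a|^2=-\Delta_\gamma\log N-|\nabla^\gamma\log N|^2=-N^{-1}\Delta_\gamma N$. So $\mathrm{Ric}(n,n)=-n(H)-\operatorname{tr}A^2-N^{-1}\Delta_\gamma N$, and the Gauss equation $R(g)=R(\gamma)+2\mathrm{Ric}(n,n)+\operatorname{tr}A^2-H^2$ gives (9).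

**Step 2: the oscillation.** Since $d-1\ge2$, Gram–Schmidt applied to $\partial_{y^1},\partial_{y^2}$ gives smooth $\gamma$-orthonormal $e_1,e_2$. Let $D$ be the $\gamma$-symmetric endomorphism with $De_1=e_1$, $De_2=-e_2$ and $D=0$ on the complement. Then $\operatorname{tr}D=0$ and $\operatorname{tr}D^2=2$. Put
$$b=\frac{aN}{\nu}\sin\nu r,\qquad \gamma_\nu=\gamma e^{2bD},$$
and let $g_\nu$ have the same $N,\beta$ and the slice metric $\gamma_\nu$. It equals $g$ off $\operatorname{supp}a$. All $O(\cdot)$ below are as $\nu\to\infty$, uniform on the compact set $\operatorname{supp}a$. We compare the terms of (9).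

- $\det\gamma_\nu=\det\gamma$, and $H=N^{-1}\big(\frac12\partial_r\log\det\gamma-(\det\gamma)^{-1/2}\partial_i((\det\gamma)^{1/2}\beta^i)\big)$ depends on the slice metric only through its determinant. So $H$ and $n(H)$ do not change.
- All $y$-derivatives of $b$ are $O(1/\nu)$. So $R(\gamma_\nu)=R(\gamma)+O(1/\nu)$ and $\Delta_{\gamma_\nu}N=\Delta_\gamma N+O(1/\nu)$.
- $\partial_rb=aN\cos\nu r+O(1/\nu)$ and $e^{2bD}=I+2bD+O(b^2)$, so $\partial_r\gamma_\nu=\partial_r\gamma+2aN\cos(\nu r)\,\gamma D+O(1/\nu)$ and $A_\nu=A+a\cos(\nu r)D+O(1/\nu)$.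

Therefore $\operatorname{tr}A_\nu^2=\operatorname{tr}A^2+2a\cos(\nu r)\operatorname{tr}(AD)+2a^2\cos^2\nu r+O(1/\nu)$. With $2\cos^2\nu r=1+\cos2\nu r$, $p_1=2a\operatorname{tr}(AD)$ and $p_2=a^2$,
$$R(g_\nu)=R(g)-a^2-p_1\cos\nu r-p_2\cos2\nu r+O(1/\nu). \tag{10}$$

**Step 3: removing the oscillating terms.** Let $w=1+\frac{N^2}{c_d\nu^2}\big(p_1\cos\nu r+\frac14p_2\cos2\nu r\big)$, which is $1$ off $\operatorname{supp}a$ and positive for large $\nu$. The components of $g_\nu$, of its inverse, and their first derivatives are $O(1)$; $g_\nu^{rr}=N^{-2}$; and all first derivatives of $w$ and all second derivatives other than $\partial_r^2w$ are $O(1/\nu)$. Hence $-c_d\Delta_{g_\nu}w=-c_dN^{-2}\partial_r^2w+O(1/\nu)=p_1\cos\nu r+p_2\cos2\nu r+O(1/\nu)$. By (7) and (10), since $w=1+O(\nu^{-2})$ and $R(g_\nu)=O(1)$, the metric $g'=w^{4/(d-2)}g_\nu$ has $R(g')=R(g)-a^2+O(1/\nu)$ on $\operatorname{supp}a$ and $g'=g$ off it. Take $\nu$ large. $\square$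

**Corollary 7.** Let $\kappa:=R(g)+d(d-1)\ge0$ on $X$ with $\operatorname{supp}\kappa$ compact. For each $\epsilon>0$ there is a metric $g_\epsilon$, equal to $g$ wherever $\kappa=0$, with $|R(g_\epsilon)+d(d-1)|\le\epsilon$ on $X$.

**Proof.** The function $\sqrt\kappa$ need not be smooth, so we replace the square root by a smooth $\zeta\ge0$ on $[0,\infty)$ with $\zeta=0$ on $[0,\frac\epsilon4]$, $\zeta(u)=\sqrt u$ for $u\ge\frac\epsilon2$, and $\zeta\le\sqrt u$ (a cutoff times $\sqrt u$). Then $|\zeta(u)^2-u|\le\frac\epsilon2$. The function $a=\zeta\circ\kappa$ is smooth, and $\operatorname{supp}a\subset\{\kappa\ge\frac\epsilon4\}$ is compact. Choose finitely many charts $V_j$ and $\chi_j\in C_c^\infty(V_j)$, $j\le l$, with $\sum\chi_j^2=1$ on $\operatorname{supp}a$. Apply Lemma 6 successively, each time to the current metric, with $a_j=\chi_ja$ and error $\frac{\epsilon}{2l}$. Since $\sum a_j^2=a^2$, the final metric has $|R(g_\epsilon)-R(g)+a^2|\le\frac\epsilon2$, that is, $|R(g_\epsilon)+d(d-1)-(\kappa-\zeta(\kappa)^2)|\le\frac\epsilon2$.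 So $|R(g_\epsilon)+d(d-1)|\le\epsilon$. Only points of $\operatorname{supp}a\subset\{\kappa>0\}$ were touched. $\square$

## 5. Static potentials of the model

The linearization of $g\mapsto R(g)$ and its formal adjoint are
$$L_gh=-\Delta\operatorname{tr}h+\operatorname{div}\operatorname{div}h-\langle h,\mathrm{Ric}\rangle,\qquad L_g^*f=-(\Delta f)g+\nabla^2f-f\,\mathrm{Ric}.$$

**Definition (static potential).** A function $f\ne0$ with $L_g^*f=0$.

A static potential obstructs local changes of scalar curvature to first order: if $h$ has compact support then $\int fL_gh\,d\mu=\int\langle L_g^*f,h\rangle d\mu=0$. For example, $g=dt^2+e^{2t}|dx|^2$ on $(t_0,t_1)\times T$ is hyperbolic, and $f=e^t$ satisfies $\nabla^2f=fg$: indeed $f''=f$, and the slice components of $\nabla^2f$ are $f'\cdot\frac12\partial_t(e^{2t})\delta_{ij}=f\,e^{2t}\delta_{ij}$. So $\Delta f=df$ and $L_g^*f=(-d+1+(d-1))fg=0$. Here no nonzero $\psi\ge0$ with compact support is $L_gh$ with $h$ of compact support. The slices in this example are umbilic. In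 our model the rotation of $\gamma$ excludes static potentials.

**Lemma 8.** For $0<r_0<r_1<\pi$, if $f\in H^2((r_0,r_1)\times T)$ and $L_{g_*}^*f=0$, then $f=0$.

**Proof.** **Step 1: reduction to one Fourier mode.** The trace of $L^*_{g_*}f=0$ is $-(d-1)\Delta f+d(d-1)f=0$. So $\Delta f=df$, $f$ is smooth by elliptic regularity, and $\nabla^2f=f(\mathrm{Ric}+d\,g_*)$. Along a geodesic this is a linear second-order ODE for $f$, so the set where the 1-jet of $f$ vanishes is open as well as closed: a solution that vanishes on a nonempty open set is zero. Translations of $T$ are isometries of $g_*$, so every Fourier component $e^{ik\cdot x}v(t)$, $k\in\mathbb Z^{d-1}$, of a solution in the variable $x\in T$ is a (complex) solution. If $f\ne0$, one of them is nonzero; we work with it. Its $v$ vanishes on no interval.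

**Step 2: the equation in components.** Write $g_*=dt^2+\Gamma(t)$, dots for $\frac{d}{dt}$, and $A=\frac12\Gamma^{-1}\dot\Gamma=\tanh t\,I+\mathring A$. By (5) and $\frac{dr}{dt}=\operatorname{sech}t$, the upper $2\times2$ block of $\mathring A$ is
$$\mathring A_2=\tfrac s2\operatorname{sech}t\,\big(CF(r)-sW\big),$$
and the rest of $\mathring A$ is $0$; this block is trace-free. The Codazzi equation gives $\mathrm{Ric}_{ti}=0$, since nothing depends on $x$. Taking the trace of the Gauss equation of the flat slices and adding the normal part given by $\dot A+A^2+R(\cdot,\partial_t)\partial_t=0$, we get $\mathrm{Ric}^i{}_j=(-\dot A-A^2)^i{}_j-(HA-A^2)^i{}_j=-\dot A^i{}_j-HA^i{}_j$. Since $\nabla_{\partial_t}\partial_i=A^j{}_i\partial_j$ and $\nabla_{\partial_i}\partial_j=-\Gamma_{il}A^l{}_j\,\partial_t$, the Hessian of $e^{ik\cdot x}v$ has $(t,i)$ component $\sqrt{-1}\,e^{ik\cdot x}(\dot vk_i-vA^j{}_ik_j)$ and slice components (first index raised) $e^{ik\cdot x}(\dot vA-v\,(\Gamma^{-1}k)\otimes k)$. So the equation $\nabla^2f=f(\mathrm{Ric}+d\,g_*)$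 reads
$$\dot v\,k_i=v\,A^j{}_ik_j,\qquad (vA)^{\cdot}+HvA-d\,vI=v\,(\Gamma^{-1}k)\otimes k. \tag{11}$$

**Step 3: the case $k_1=k_2=0$.** The $2\times2$ block of the right side of the second equation vanishes. The trace-free part of that block of the equation is $(v\mathring A_2)^\cdot+Hv\mathring A_2=0$, so $v\mathring A_2$ is a scalar function times a constant matrix. On an interval where $v\ne0$, $CF(r)-sW$ is thus a scalar function times a constant matrix. Its antisymmetric part $-sW\ne0$ is constant, so the scalar is constant, and then $F(r)$ is constant on an interval: a contradiction.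

**Step 4: the case $\hat k=(k_1,k_2)=|\hat k|(\cos\vartheta,\sin\vartheta)\ne0$.** On an interval where $v\neq0$, the first equation of (11) says that $\hat k$ is an eigenvector of the transpose of the $2\times 2$ block of $A$, hence of $(CF-sW)^T=CF+sW$. Pair with $W\hat k=|\hat k|(\sin\vartheta,-\cos\vartheta)$, which is orthogonal to $\hat k$. Since $F\hat k=|\hat k|(-\sin(r-\vartheta),\cos(r-\vartheta))$, we have $\langle F\hat k,W\hat k\rangle=-|\hat k|^2\cos(r-2\vartheta)$, so
$$0=|\hat k|^2\big(-C\cos(r-2\vartheta)+s\big)$$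
on an interval of $r$: a contradiction. $\square$

## 6. Deformation inside a slab

Let $\Omega=(r_0,r_1)\times T$ with $0<r_0<r_1<\pi$, and $K\subset\Omega$ compact. The following localized deformation is after Corvino, *Comm. Math. Phys.* 214 (2000); we give the full proof.

**Lemma 9.** There is $\delta>0$ such that if $\hat g$ is a smooth metric on $\overline\Omega$ with $\|\hat g-g_*\|_{C^5(\overline\Omega)}<\delta$ and $R(\hat g)=-d(d-1)$ off $K$, then there is a smooth symmetric tensor $h$ on $\overline\Omega$, vanishing to infinite order at $\partial\Omega$, such that $\hat g+h$ is a metric with $R(\hat g+h)=-d(d-1)$.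

The plan is to solve $L_{\hat g}h=\psi$ with $h=\rho L^*_{\hat g}f$, where the weight $\rho$ vanishes exponentially at $\partial\Omega$, and then to iterate. We write $X\lesssim Y$ for $X\le\text{const}\cdot Y$, with a constant uniform over all $\hat g$ in the lemma (for $\delta$ small). Components, derivatives and norms are taken in the coordinates $(r,x^i)$.

**Step 1: an unweighted estimate, uniform over smaller slabs.** Lemma 8 is turned into an inequality. Let $\varepsilon_0<(r_1-r_0)/4$ and $\Omega_\varepsilon=(r_0+\varepsilon,r_1-\varepsilon)\times T$ for $0\le\varepsilon\le\varepsilon_0$. Then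
$$\|f\|_{H^2(\Omega_\varepsilon)}\lesssim\|L^*_{g_*}f\|_{L^2(\Omega_\varepsilon)},\qquad f\in H^2(\Omega_\varepsilon), \tag{12}$$
uniformly in $\varepsilon$. Indeed, the trace gives $\Delta f=-\frac1{d-1}(\operatorname{tr}L^*f+Rf)$, so $\nabla^2f=L^*f+(\Delta f)g+f\,\mathrm{Ric}$ is bounded pointwise by a constant times $|L^*f|+|f|$, and
$$\|f\|_{H^2}\lesssim\|L^*f\|_{L^2}+\|f\|_{H^1}.\tag{13}$$
If (12) failed, there would be $\varepsilon_i\to\varepsilon_\infty$ and $f_i$ with $\|f_i\|_{H^2(\Omega_{\varepsilon_i})}=1$ and $\|L^*_{g_*}f_i\|_{L^2(\Omega_{\varepsilon_i})}\to0$. Pull everything back to $\Omega_{\varepsilon_\infty}$ by diffeomorphisms affine in $r$, which converge smoothly to the identity. The pulled-back operators differ from $L^*_{g_*}$ by $o(1)$ as maps $H^2\to L^2$, so the pulled-back functions, still called $f_i$, have $H^2$ norms tending to $1$ and $L^*_{g_*}f_i\to0$ in $L^2$. By Rellich a subsequence converges in $H^1$. Applying (13) to $f_i-f_j$ shows that it is Cauchy in $H^2$. The limit has norm $1$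 and is killed by $L^*_{g_*}$ on $\Omega_{\varepsilon_\infty}$, against Lemma 8.

**Step 2: a weighted estimate.** We integrate (12) over $\varepsilon$ to admit functions that may grow at $\partial\Omega$. Let $x=\min(r-r_0,r_1-r)$ and $\rho=P(x)$, with $P$ smooth and nondecreasing on $[0,\infty)$, positive for $x>0$, $P=e^{-1/x}$ for $0<x\le\varepsilon_0/2$, and $P$ constant for $x\ge\varepsilon_0$. Then $\rho$ is smooth, and $P(x)=\int_0^{\varepsilon_0}P'(\varepsilon)1_{\varepsilon<x}\,d\varepsilon$. The set $\{\varepsilon<x\}$ is $\Omega_\varepsilon$. Multiplying the square of (12) by $P'(\varepsilon)$ and integrating gives, by Tonelli,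
$$\|f\|^2_{H^2_\rho}:=\int_\Omega\rho\,(|\nabla^2f|^2+|\nabla f|^2+f^2)\lesssim\int_\Omega\rho\,|L^*_{g_*}f|^2,\qquad f\in H^2_{loc}(\Omega).$$
Since $\|(L^*_{\hat g}-L^*_{g_*})f\|_{L^2_\rho}\lesssim\delta\|f\|_{H^2_\rho}$, for $\delta$ small the error is absorbed and
$$\|f\|_{H^2_\rho}^2\lesssim\int_\Omega\rho\,|L^*_{\hat g}f|^2\,d\mu_{\hat g},\qquad f\in H^2_\rho. \tag{14}$$

**Step 3: the linear equation.** Let $\rho^{-1/2}\psi\in L^2$. By (14), $\int\rho\langle L^*_{\hat g}f,L^*_{\hat g}\eta\rangle d\mu_{\hat g}$ is an inner product on the Hilbert space $H^2_\rho$ equivalent to the given one. The functional $\eta\mapsto\int\psi\eta\,d\mu_{\hat g}$ is bounded because $|\int\psi\eta|\lesssim\|\rho^{-1/2}\psi\|_{L^2}\|\rho^{1/2}\eta\|_{L^2}$. Riesz's theorem gives a unique $f\in H^2_\rho$ with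
$$\int\rho\langle L^*_{\hat g}f,L^*_{\hat g}\eta\rangle d\mu_{\hat g}=\int\psi\eta\,d\mu_{\hat g}\quad\text{for all }\eta\in H^2_\rho,\qquad \|f\|_{H^2_\rho}\lesssim\|\rho^{-1/2}\psi\|_{L^2}.$$
Set $G\psi:=h:=\rho L^*_{\hat g}f$. Testing with $\eta\in C_c^\infty(\Omega)$ gives $L_{\hat g}h=\psi$. The map $G$ is linear.

**Step 4: pointwise decay of $G\psi$.** The nonlinear terms need Hölder bounds, and these come from Schauder estimates on balls on which $\rho$ is nearly constant. Let $\xi$ be a smooth positive function of $x$ with $\xi=x$ for $x\le\varepsilon_0/2$, $\frac{\varepsilon_0}2\le\xi\le\varepsilon_0$ for $x\ge\varepsilon_0/2$, constant for $x\ge\varepsilon_0$. Put $\phi=\theta\xi^2$ with $\theta>0$ small. For $p\in\Omega$ let $B_p$, $B_p'$ be the coordinate balls about $p$ of radius $\phi(p)$, $\phi(p)/2$. For $\theta$ small: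

- $\xi\le2x$ and $\xi\le\varepsilon_0$, so $\phi(p)\le2\theta\varepsilon_0x(p)\le\frac12x(p)$, and $\overline{B_p}\subset\Omega$;
- $\xi$ varies on $B_p$ by $O(\phi(p))=O(\theta)\xi(p)$, so $\phi\ge\frac12\phi(p)$ and $\phi\le2\phi(p)$ on $B_p$;
- $|\partial\log\rho|\lesssim\xi^{-2}$ (near $\partial\Omega$, $\log\rho=-1/x$), so $\log\rho$ varies by $O(\theta)$ on $B_p$ and $\rho$ is comparable to $\rho(p)$ there;
- $|\partial^j\rho|\lesssim_j\xi^{-2j}\rho$, that is, $\phi^j|\partial^j\rho|\lesssim_j\rho$.

Let $\|v\|_{j,\alpha;p}$ be the $C^{j,\alpha}$ norm of $z\mapsto v(p+\phi(p)z)$ on $|z|<1$, with $0<\alpha<1$ fixed. In the variable $z$, the operator $\phi(p)^4\rho^{-1}L_{\hat g}\rho L^*_{\hat g}$ is a scalar fourth-order operator. Its coefficients are bounded in $C^{0,\alpha}$ uniformly: the coefficients of $L^*_{\hat g}$ involve at most two derivatives of $\hat g$, two more may fall on them, $\hat g$ is bounded in $C^5$, and derivatives of $\rho$ are controlled by the last item. Its principal symbol is a uniformly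 positive multiple of the composition of $|\zeta|^2\hat g-\zeta\otimes\zeta$ with $h\mapsto|\zeta|^2\operatorname{tr}h-h(\zeta,\zeta)$, which is
$$|\zeta|^2(d|\zeta|^2-|\zeta|^2)-(|\zeta|^4-|\zeta|^4)=(d-1)|\zeta|^4 .$$
So it is uniformly elliptic. The equation for $f$ is $L_{\hat g}\rho L^*_{\hat g}f=\psi$. If $\psi\in C^{0,\alpha}_{loc}$ then $f\in C^{4,\alpha}_{loc}$ by interior regularity, and the interior Schauder estimate (Douglis–Nirenberg), with the $L^2$ norm of the function as lower-order term, gives
$$\|f\|_{4,\alpha;B_p'}\lesssim\phi^4\rho^{-1}\|\psi\|_{0,\alpha;p}+\phi^{-d/2}\rho^{-1/2}\|f\|_{H^2_\rho}\qquad(\phi,\rho\text{ at }p),$$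
where the left side is the norm over $|z|<\frac12$. For the last term note that the $L^2(dz)$ norm of $f$ on $B_p$ is $\phi^{-d/2}\|f\|_{L^2(B_p)}\lesssim\phi^{-d/2}\rho^{-1/2}\|f\|_{H^2_\rho}$.

Let $Y$ be the Banach space of $\psi$ with finite norm $\|\psi\|_Y=\sup_p\rho(p)^{-1/2}\|\psi\|_{0,\alpha;p}$. Since $|\psi|\le\rho^{1/2}\|\psi\|_Y$ and $\Omega$ has finite volume, $\|\rho^{-1/2}\psi\|_{L^2}\lesssim\|\psi\|_Y$, so $\|f\|_{H^2_\rho}\lesssim\|\psi\|_Y$. To pass from half balls to full balls, apply the estimate at all $p'\in B_p$: this bounds the derivatives on $B_p$. Two points $y,y'\in B_p$ with $|y-y'|<\phi(p)/8$ both lie in $B'_y$, because $\phi(y)/2\ge\phi(p)/4$; for other pairs the Hölder quotient is bounded by the supremum. As $\phi$ and $\rho$ are comparable at $p$ and $p'$, and $\phi^4\lesssim\phi^{-d/2}$,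
$$\|f\|_{4,\alpha;p}\lesssim\phi^{-d/2}\rho^{-1/2}\|\psi\|_Y,\qquad \|G\psi\|_{2,\alpha;p}\lesssim\rho(p)^{1/2}\phi(p)^{-m}\|\psi\|_Y,\quad m=2+\tfrac d2. \tag{15}$$
The second bound follows from the first, since $G\psi=\rho L^*_{\hat g}f$ costs a factor $\rho\,\phi^{-2}$.

**Step 5: the nonlinear equation.** Let $\mathcal Q(h)=R(\hat g+h)-R(\hat g)-L_{\hat g}h$. In coordinates $R(g)=a(g)\cdot\partial^2g+b(g)(\partial g,\partial g)$ with $a,b$ smooth in $g$. Hence
$$\begin{aligned}\mathcal Q(h)={}&[a(\hat g+h)-a(\hat g)-Da(\hat g)h]\cdot\partial^2\hat g+[a(\hat g+h)-a(\hat g)]\cdot\partial^2h\\&+[b(\hat g+h)-b(\hat g)-Db(\hat g)h](\partial\hat g,\partial\hat g)+2[b(\hat g+h)-b(\hat g)](\partial\hat g,\partial h)+b(\hat g+h)(\partial h,\partial h).\end{aligned}$$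
For small $h$ this is a sum of terms of the types $h*h$, $h*\partial h$, $\partial h*\partial h$, $h*\partial^2h$ with coefficients smooth in $(\hat g,\partial\hat g,\partial^2\hat g,h)$. Each derivative costs $\phi^{-1}$ in the variable $z$, so
$$\|\mathcal Q(h)-\mathcal Q(h')\|_{0,\alpha;p}\lesssim\phi^{-2}(\|h\|_{2,\alpha;p}+\|h'\|_{2,\alpha;p})\|h-h'\|_{2,\alpha;p}$$
when $h,h'$ are small in these norms. Put $h=G\psi$, $h'=G\psi'$, with $\|\psi\|_Y,\|\psi'\|_Y$ small. By (15), and because $\rho^{1/2}\phi^{-m}$ is bounded, $h,h'$ are small, and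
$$\rho^{-1/2}\|\mathcal Q(G\psi)-\mathcal Q(G\psi')\|_{0,\alpha;p}\lesssim\rho^{1/2}\phi^{-2-2m}(\|\psi\|_Y+\|\psi'\|_Y)\|\psi-\psi'\|_Y . \tag{16}$$
The factor $\rho^{1/2}\phi^{-2-2m}$ is bounded, since $\rho$ decays exponentially in $1/x$ and $\phi$ is a power of $x$ near $\partial\Omega$. Let $\psi_0=-d(d-1)-R(\hat g)$. It is supported in $K$, and the $p$ whose ball $B_p$ meets $K$ stay in a compact subset of $\Omega$, so $\|\psi_0\|_Y\lesssim\|\psi_0\|_{C^1}=\|R(g_*)-R(\hat g)\|_{C^1}\lesssim\delta$. By (16) there is a small $\epsilon_1$ such that $\psi\mapsto\psi_0-\mathcal Q(G\psi)$ is Lipschitz with constant $\frac12$ on the ball $\|\psi\|_Y\le\epsilon_1$. Its value at $0$ is $\psi_0$, of norm at most $\epsilon_1/2$ if $\delta$ is small, so it maps the ball to itself. At its fixed point $\psi$, $h=G\psi$ is uniformly small, $\hat g+h$ is a metric, and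
$$R(\hat g+h)=R(\hat g)+L_{\hat g}h+\mathcal Q(h)=R(\hat g)+\psi+(\psi_0-\psi)=-d(d-1).$$

**Step 6: smoothness in $\Omega$.** The function $f\in C^{4,\alpha}_{loc}$ solves $R(\hat g+\rho L^*_{\hat g}f)=-d(d-1)$. Since $R$ is linear in second derivatives of the metric, this equation is linear in $\partial^4f$, with coefficients smooth in the point and in the derivatives of $f$ up to order $2$, and a remainder smooth in the derivatives up to order $3$. Its principal part is that of $\eta\mapsto L_{\hat g+h}(\rho L^*_{\hat g}\eta)$. This is elliptic because $h$ is small: the symbol is close to $(d-1)\rho|\zeta|^4$ (take $\epsilon_1$ smaller if needed). As $f\in C^{4,\alpha}_{loc}$, the coefficients are $C^{2,\alpha}$ and the remainder is $C^{1,\alpha}$, so $f\in C^{5,\alpha}_{loc}$. Repeating, $f$ and $h$ are smooth in $\Omega$.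

**Step 7: infinite-order vanishing at $\partial\Omega$.** The same bootstrap is made uniform by rescaling. Constants may now depend on $\hat g$. Let $p$ be so near $\partial\Omega$ that $\psi_0=0$ on $B_p$. With $\phi,\rho$ evaluated at $p$ unless an argument is shown, let
$$F(z)=\phi^{d/2}\rho^{1/2}f(p+\phi z),\qquad \hat g_p(z)=\hat g(p+\phi z),\qquad \mathcal T_pF=\phi^2\,\frac{\rho(p+\phi z)}{\rho(p)}\,L^*_{\hat g}F .$$
By (15), $F$ is bounded in $C^{4,\alpha}(|z|<1)$ uniformly in $p$. In the variable $z$ the operator $\mathcal T_p$ has coefficients bounded in every $C^j$, uniformly in $p$, by the items of Step 4 and the smoothness of $\hat g$ on $\overline\Omega$. Moreover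
$$h(p+\phi z)=\tau\,\mathcal T_pF,\qquad \tau=\rho\,\phi^{-2}\cdot\phi^{-d/2}\rho^{-1/2}=\rho^{1/2}\phi^{-m}\to0\ \text{ as }p\to\partial\Omega .$$
Let $R_z$ be the scalar curvature of a metric with given components in the coordinates $z$. Passing to $z$ with the same components scales the metric by $\phi^{-2}$ and the scalar curvature by $\phi^2$. So both $R_z(\hat g_p+\tau\mathcal T_pF)$ and $R_z(\hat g_p)$ equal $-d(d-1)\phi^2$, and
$$0=\tau^{-1}\big[R_z(\hat g_p+\tau\mathcal T_pF)-R_z(\hat g_p)\big]. \tag{17}$$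
With $U=\mathcal T_pF$, the right side is
$$a(\hat g_p+\tau U)\cdot\partial^2U+\frac{a(\hat g_p+\tau U)-a(\hat g_p)}{\tau}\cdot\partial^2\hat g_p+\frac{b(\hat g_p+\tau U)(\partial\hat g_p+\tau\partial U,\partial\hat g_p+\tau\partial U)-b(\hat g_p)(\partial\hat g_p,\partial\hat g_p)}{\tau}.$$
This is smooth in $(\hat g_p,\partial\hat g_p,\partial^2\hat g_p,U,\partial U,\tau)$ up to $\tau=0$, apart from the explicit factor $\partial^2U$. So (17) is an equation for $F$, linear in $\partial^4F$, with structure functions bounded in every $C^j$ uniformly in $p$, and uniformly elliptic because $\tau U$ (which is $h$) is small. As in Step 6, with Schauder estimates on successively smaller balls, $F$ is bounded in every $C^j$ near $z=0$ uniformly in $p$. Hence $|\partial^jh(p)|\le C_j\,\tau\,\phi^{-j}=C_j\,\rho^{1/2}\phi^{-m-j}$ near $\partial\Omega$. This tends to $0$ faster than any power of $x$, so $h$ is smooth on $\overline\Omega$ and vanishes to infinite order at $\partial\Omega$. $\square$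

## 7. Constant scalar curvature on $M_+$: proof of Proposition 4

**Step 1: a background with scalar curvature near $-d(d-1)$.** Take $k$ from Lemma 5. The function $R(k)+d(d-1)\ge0$ vanishes for $r\le2$, so its support is a compact subset of $M_+\cap\{r\ge2\}$, that is, of $X_2$. Corollary 7 gives, for each $\epsilon\in(0,1)$, a metric $k_\epsilon$ with $k_\epsilon=g_*$ for $r\le2$ and $|R(k_\epsilon)+d(d-1)|\le\epsilon$ on $M_+$.

**Step 2: solving (8) with $u$ near $1$.** Consider (8) with $k_\epsilon$ in place of $k$. Let $u_\pm=(1\pm\epsilon)^{1/(q-1)}$. For the constant $u_+$ the left side of (8) is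
$$u_+\big(R(k_\epsilon)+d(d-1)(1+\epsilon)\big)\ge u_+\,(d(d-1)-1)\,\epsilon>0,$$
and for $u_-$ it is $u_-\big(R(k_\epsilon)+d(d-1)(1-\epsilon)\big)\le u_-\,(1-d(d-1))\,\epsilon<0$. So $u_+$ is a supersolution and $u_-$ is a subsolution, and $0<u_-\le1\le u_+$ on the boundary. By the standard monotone iteration theorem, (8) has a smooth solution $u_\epsilon$ with $u_-\le u_\epsilon\le u_+$. Thus $u_\epsilon\to1$ uniformly as $\epsilon\to0$, and $u_\epsilon^{4/(d-2)}k_\epsilon$ has scalar curvature $-d(d-1)$ by (7).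

**Step 3: smooth convergence in the collar.** On $\frac12<r<2$ the metric is the fixed $g_*$ and $R(g_*)=-d(d-1)$, so (8) becomes $\Delta_{g_*}u_\epsilon=\frac{d(d-2)}4(u_\epsilon^q-u_\epsilon)$. For $v=u_\epsilon-1$ this reads $\Delta_{g_*}v=P_0(u_\epsilon)\,v$ with $P_0$ a smooth function on $(0,\infty)$. Interior $L^p$ estimates bound $v$ in $C^{1,\alpha}$ on a smaller slab by a constant times $\sup|v|$. Then the coefficient $P_0(u_\epsilon)$ is bounded in $C^{1,\alpha}$, Schauder estimates bound $v$ in $C^{3,\alpha}$ by a constant times $\sup|v|$, and so on. So $u_\epsilon\to1$ in $C^j$ on $\{1\le r\le\frac32\}$ for every $j$.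

**Step 4: repairing the collar.** Let $\Omega=\{1<r<\frac32\}$, $K=\{1.1\le r\le1.4\}$, and let $\chi(r)$ be a smooth cutoff, $0$ for $r\le1.1$ and $1$ for $r\ge1.4$. On $\overline\Omega$ put
$$\hat g=(1-\chi+\chi u_\epsilon)^{4/(d-2)}g_* .$$
Off $K$ this is $g_*$ or $u_\epsilon^{4/(d-2)}g_*$, so $R(\hat g)=-d(d-1)$ there; and $\hat g\to g_*$ in $C^5(\overline\Omega)$ as $\epsilon\to0$. Fix $\epsilon$ so small that Lemma 9 applies on each of the finitely many components of $\Omega$, and let $h$ be the tensor it gives. Define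
$$G_+=\begin{cases}g_*&0<r\le1,\\ \hat g+h&1<r<\frac32,\\ u_\epsilon^{4/(d-2)}k_\epsilon&\text{on the rest of }M_+.\end{cases}$$
Near $r=1$ in $\Omega$ we have $\hat g=g_*$, and near $r=\frac32$ in $\Omega$ we have $\hat g=u_\epsilon^{4/(d-2)}g_*=u_\epsilon^{4/(d-2)}k_\epsilon$. In both places $h$ vanishes to infinite order at the boundary. So $G_+$ is smooth, it equals $g_*$ for $0<r\le1$, and $\mathrm{Sc}(G_+)\equiv-d(d-1)$ on $M_+$. This proves Proposition 4, and with it Theorem 2 and Corollary 3. $\blacksquare$
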